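# Tight closure and the sign of $e_0(Q)-\ell(R/Q^*)+e_1(Q)$

## 1. The monomial ring $k[[x^4,x^3y,xy^3,y^4]]$

Let $k$ be a field of prime characteristic $p$, and let $R=k[[x^4,x^3y,xy^3,y^4]]\subset k[[x,y]]$, a complete local domain of dimension $2$ with maximal ideal $\mathfrak m$. Put $a=x^4$, $b=y^4$, $A=k[[a,b]]$, $\mathfrak n=(a,b)A$, and $Q=(a,b)R$. We want to understand $R$ through the powers of $Q$.

Sort the monomials $x^iy^j$ with $4\mid i+j$ by $i$ modulo $4$. All of them lie in $R$ except $x^2y^2$: indeed $x^6y^2=(x^3y)^2$ and $x^2y^6=(xy^3)^2$, while $x^2y^2$ is not a product of the generators. So, as an $A$-module,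
$$R=A\;\oplus\;A\,x^3y\;\oplus\;A\,xy^3\;\oplus\;\mathfrak n\,x^2y^2\;\cong\;A^3\oplus\mathfrak n .$$
Since $Q^{n+1}=\mathfrak n^{n+1}R$, we can count:
$$\ell(R/Q^{n+1})=3\binom{n+2}2+\ell(\mathfrak n/\mathfrak n^{n+2})=3\binom{n+2}{2}+\binom{n+3}2-1=4\binom{n+2}2+\binom{n+1}1 .$$
In the notation recalled below, $e_0(Q)=4$ and $e_1(Q)=-1$. For $n=0$ we get $\ell(R/Q)=5\neq 4=e_0(Q)$, so $R$ is not Cohen–Macaulay.

Now enlarge $Q$. Take $w=\nu\,x^2y^2$ with $\nu\in\mathfrak n$, and write $\nu=a\nu_1+b\nu_2$. Put $c=a$. Every element of $a\cdot k[[x^4,x^3y,x^2y^2,xy^3,y^4]]$ lies in $R$. For each power $q=p^e$,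
$$c\,w^q=a^q\cdot a\,(\nu_1x^2y^2)^q+b^q\cdot a\,(\nu_2x^2y^2)^q\in (a^q,b^q)R .$$
So $w$ is "almost" in $Q$ at all Frobenius powers: $w$ lies in the tight closure $Q^*$ (definition in Section 2). For $\nu=a$ it does not lie in $Q$, because the fourth component of $Q=\mathfrak nR$ is $\mathfrak n^2x^2y^2$.

Modulo $\mathfrak nR+\mathfrak n\,x^2y^2\subset Q^*$, the ring $R$ is spanned over $k$ by $1,x^3y,xy^3$. No nonzero combination $u=\alpha+\beta x^3y+\gamma xy^3$ with $\alpha,\beta,\gamma\in k$ lies in $Q^*$. Indeed, if $c'u^q\in(a^q,b^q)R$ for large $q$ with $c'\neq0$, then $u$ lies in the tight closure of $(x^4,y^4)$ in $k[[x,y]]$; ideals in regular rings are tightly closed, so $u\in(x^4,y^4)k[[x,y]]$, which forces $u=0$. Hence $\ell(R/Q^*)=3$ and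
$$e_0(Q)-\ell(R/Q^*)+e_1(Q)=4-3-1=0 .$$

For comparison, take $R=k[[t^2,t^3]]$ and $Q=(t^2)$. Here $\ell(R/Q^{n+1})=2(n+1)$, so $e_0(Q)=2$ and $e_1(Q)=0$. From $t^2\cdot t^{3q}=t^{2q}\,t^{q+2}\in Q^{[q]}$ we see that $t^3\in Q^*$. Hence $Q^*=\mathfrak m$ and the expression equals $2-1+0=1$. For a regular ring and $Q=\mathfrak m$ it equals $1-1+0=0$.

So the expression seems to be nonnegative, and it vanishes for the nicest rings. But it also vanished for the quartic ring, which is not nice. The defect of that ring is visible: it has dimension $2$ and depth $1$, so it fails Serre's condition $(S_2)$. Does the picture become correct once $(S_2)$ is assumed?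

## 2. Hilbert coefficients, tight closure, and the inequality $\Delta(Q)\ge0$

Throughout, $(R,\mathfrak m)$ is a Noetherian local ring of dimension $d\ge1$ and prime characteristic $p$; $q$ always denotes a power $p^e$; $\ell$ is length; and $R^\circ$ is the set of elements of $R$ in no minimal prime. A parameter ideal is an ideal generated by a system of parameters.

**Definition (Hilbert coefficients).** For a parameter ideal $Q$, the integers $e_0(Q),\dots,e_d(Q)$ are determined by
$$\ell(R/Q^{n+1})=\sum_{i=0}^d(-1)^ie_i(Q)\binom{n+d-i}{d-i}\qquad\text{for all }n\gg0 .$$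
Here $e_0(Q)$ is the multiplicity. We use the same formula for a finitely generated module $M$ over $A=k[[x_1,\dots,x_d]]$ and the powers of $\mathfrak n=(x_1,\dots,x_d)$, writing $e_i(M)$. These numbers are additive on direct sums. By the textbook formula, $e_0(M)=\operatorname{rank}_AM$. For $M=A$ we have $\ell(A/\mathfrak n^{n+1})=\binom{n+d}d$, so $e_0(A)=1$ and $e_1(A)=0$.

**Definition (tight closure, $F$-rational).** For an ideal $I$, put $I^{[q]}=(a^q:a\in I)$. An element $x$ lies in $I^*$ if there is $c\in R^\circ$ with $cx^q\in I^{[q]}$ for all $q\gg0$. The ring $R$ is $F$-rational if every parameter ideal is tightly closed. Regular rings are $F$-rational; $k[[t^2,t^3]]$ is not.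

If $R$ is reduced, then $R^\circ$ is the set of nonzerodivisors. For any parameter ideal $Q$ we have
$$1\notin Q^* , \tag{2.1}$$
since otherwise some $c\in R^\circ$ lies in $\bigcap_{q\gg0}Q^{[q]}\subset\bigcap_q\mathfrak m^q=0$.

**Definition ($(S_k)$, equidimensional).** $R$ satisfies $(S_k)$ if $\operatorname{depth}R_P\ge\min(k,\operatorname{ht}P)$ for every prime $P$. It is equidimensional if $\dim R/P=d$ for every minimal prime $P$.

Of excellence we use three consequences: $R$ is universally catenary, $R\to\widehat R$ has regular fibers, and test elements exist (Section 3). Complete local rings and localizations of finitely generated algebras over a field are excellent. Put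
$$\Delta(Q):=e_0(Q)-\ell(R/Q^*)+e_1(Q).$$

**Question.** Let $R$ be excellent, reduced, equidimensional, of characteristic $p$, and $(S_2)$. Is $\Delta(Q)\ge0$ for every parameter ideal $Q$? Is $R$ $F$-rational if and only if $\Delta(Q)=0$ for some (and hence for all) parameter ideal $Q$?

The question comes from Huong, Long and Quy, "The vanishing of the first tight Hilbert coefficient for Buchsbaum rings", arXiv:2401.06756 (2024). Both parts are known to be true when $R$ is in addition Buchsbaum, that is, when $\ell(R/Q)-e_0(Q)$ is the same for all $Q$; a Cohen–Macaulay ring is an example, with difference $0$.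

In dimension $d\le2$, $(S_2)$ means Cohen–Macaulay. Then $\bigoplus_n Q^n/Q^{n+1}$ is a polynomial ring over $R/Q$ in $d$ variables, so $\ell(R/Q^{n+1})=\ell(R/Q)\binom{n+d}d$. Therefore $e_0(Q)=\ell(R/Q)$, $e_1(Q)=0$, and
$$\Delta(Q)=\ell(Q^*/Q)\ge0\qquad\text{if }R\text{ is Cohen–Macaulay.} \tag{2.2}$$
It vanishes exactly when $Q=Q^*$. The first real case is $d=3$, depth $2$. The answer to both parts is no. Here are the statements that we will prove.

**Theorem A.** Let $k$ be a field of characteristic $p>0$, $d\ge3$, $s\ge1$. There is a complete local domain $R=R_{d,s}$ of dimension $d$ with residue field $k$, Cohen–Macaulay on the punctured spectrum, with $\operatorname{depth}R=d-1$ (so $R$ is $(S_{d-1})$, not Cohen–Macaulay, not $F$-rational), and a parameter ideal $Q$ with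
$$e_0(Q)=d,\qquad e_1(Q)=-s,\qquad Q^*=\mathfrak m_R,\qquad\Delta(Q)=d-1-s .$$
So $\Delta(Q)<0$ for $s\ge d$. For $s=d-1$, $\Delta(Q)=0$ although $R$ is not $F$-rational. Moreover, for $s=d-1$ another parameter ideal $Q'$ of the same ring has $\Delta(Q')>0$, so "for some" does not imply "for all". Explicitly, for $d=3$ and $Q=(\theta^3,y,z)$:

- $s=3$: $R=k[[\theta^3,y,z,\,z^6\theta,\,z^6\theta^2,\,z^3(\theta^{10}+y^3\theta^2)]]$, $\Delta(Q)=-1$;
- $s=2$: $R=k[[\theta^3,y,z,\,z^4\theta,\,z^4\theta^2,\,z^2(\theta^{7}+y^2\theta^2)]]$, $\Delta(Q)=0$.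

In Theorems B and C, $R$ is excellent, reduced, equidimensional, local of characteristic $p$ and dimension $d\ge1$.

**Theorem B.** (i) $e_0(Q)-\ell(R/Q^*)\ge0$ for all $Q$; equality holds for some $Q$ iff for all $Q$ iff $R$ is $F$-rational. (ii) If $R$ is $(S_k)$, $k\ge1$, and not Cohen–Macaulay, then $e_0(Q)-\ell(R/Q^*)\ge k$ for all $Q$. (For $k=d-1$, equality occurs in Theorem A.) (iii) If $R$ is Cohen–Macaulay (e.g. $(S_2)$ with $d\le2$), both parts of the Question are true.

**Theorem C.** Let $d\ge3$, $H^i_{\mathfrak m}(R)=0$ for $i<d-1$, and let $H=H^{d-1}_{\mathfrak m}(R)$ have finite length $h$. If $d=3$, these hypotheses are equivalent to $(S_2)$. If $QH=0$, then $\Delta(Q)\ge(d-2)h\ge0$, and $\Delta(Q)=0$ iff $R$ is $F$-rational. In particular, for $d=3$ (and $R$ satisfying $(S_2)$) both parts hold for all $Q$ inside the $\mathfrak m$-primary (or unit) ideal $\operatorname{Ann}H^2_{\mathfrak m}(R)$.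

**Theorem D.** Let $k$ be algebraically closed of characteristic $p$ and $s\ge1$. There is a $3$-dimensional normal local domain, essentially of finite type over $k$, with an isolated singularity, not Cohen–Macaulay, with a parameter ideal $Q$ such that $e_0(Q)=3$, $e_1(Q)=-s$, $\ell(R/Q^*)=1$, so $\Delta(Q)=2-s$.

The quartic ring was computed by viewing it as $A^3\oplus\mathfrak n$ over $A=k[[a,b]]$. We do the same in general.

## 3. A power series ring inside the completion

Let $R$ be excellent, reduced, equidimensional, and let $Q=(x_1,\dots,x_d)$ be a parameter ideal.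

**Step 1: the hypotheses pass to $\widehat R$.** Let $P\subset\widehat R$ be a prime over $P_0\subset R$. The fiber is regular, so $\operatorname{depth}\widehat R_P=\operatorname{depth}R_{P_0}+(\operatorname{ht}P-\operatorname{ht}P_0)$. Hence $(S_k)$ for $R$ gives $(S_k)$ for $\widehat R$, and likewise reducedness ascends (Matsumura, *Commutative Ring Theory*, Thm. 23.9). For equidimensionality: $R$ is universally catenary, so by Ratliff's theorem (Matsumura, Thm. 31.7) the completion of $R/P_0$ is equidimensional of dimension $d$ for each minimal prime $P_0$. A minimal prime of $\widehat R$ contracts to a minimal prime $P_0$ of $R$ by going down, hence is minimal over $P_0\widehat R$. So $\widehat R$ is equidimensional.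

**Step 2: tight closure of $Q$ can be computed in $\widehat R$.** By Hochster–Huneke (*F-regularity, test elements, and base change*, Trans. AMS 346 (1994), Thm. 6.1), $R$ has a completely stable test element. In particular there is $c\in R^\circ$ such that, in $R$ and in $\widehat R$, $u\in I^*$ implies $cu^q\in I^{[q]}$ for all $q$. (For $R=k[[t^2,t^3]]$, $c=t^2$ works in $R$: if $u\in I^*$, then $u\in Ik[[t]]$, say $u=\sum a_ib_i$ with $a_i\in I$, $b_i\in k[[t]]$, and $cu^q=\sum a_i^q(cb_i^q)\in I^{[q]}$ because $t^2k[[t]]\subset R$.)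

Let $J=(Q\widehat R)^*\cap R$. If $u\in J$, then $cu^q\in Q^{[q]}\widehat R\cap R=Q^{[q]}$ for all $q$, so $J\subset Q^*$. Next, $Q^*\widehat R\subset(Q\widehat R)^*$, because elements of $R^\circ$ are nonzerodivisors and remain so in the flat extension $\widehat R$. Finally $(Q\widehat R)^*$ contains $Q\widehat R$ and is proper by (2.1), so it is primary to the maximal ideal, and such ideals are extended from $R$: $(Q\widehat R)^*=J\widehat R\subset Q^*\widehat R$. Therefore
$$(Q\widehat R)^*=Q^*\widehat R,\qquad \ell(R/Q^*)=\ell\bigl(\widehat R/(Q\widehat R)^*\bigr). \tag{3.1}$$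

**Step 3: a Noether normalization.** Let $K\subset\widehat R$ be a coefficient field and $A=K[[x_1,\dots,x_d]]\subset\widehat R$, with maximal ideal $\mathfrak n$. By Cohen's structure theorem $A$ is a power series ring and $\widehat R$ is a finite $A$-module. We have $\mathfrak n\widehat R=Q\widehat R$, and both rings have residue field $K$, so lengths over $A$ and $\widehat R$ agree. Hence the $e_i(Q)$ are the coefficients $e_i(\widehat R)$ of the $A$-module $\widehat R$.

**Step 4: $\widehat R$ is torsion-free over $A$.** A minimal prime $P$ of $\widehat R$ has $\dim\widehat R/P=d$. The ring $\widehat R/P$ is integral over $A/(P\cap A)$, so $\dim A/(P\cap A)=d$ and $P\cap A=0$. Thus nonzero elements of $A$ avoid all minimal primes of the reduced ring $\widehat R$ and are nonzerodivisors on it.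

Splitting off free summands as long as possible, write
$$\widehat R=A^f\oplus M\quad\text{as }A\text{-modules},\qquad M\text{ without free summand.} \tag{3.2}$$
In Section 1 this is $f=3$, $M=\mathfrak n x^2y^2$, and we saw that $M\subset Q^*$. This is a general fact.

## 4. The part without free summands lies in the tight closure

**Lemma 1.** $M\subset(Q\widehat R)^*$. Hence $\ell(R/Q^*)\le f$ and $e_0(Q)-\ell(R/Q^*)\ge\operatorname{rank}_AM$.

The proof applies to any decomposition (3.2) for any choice of $K$. Put $x=x_1\cdots x_d$ and fix $u\in M$.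

**Step 1: absence of free summands gives one relation.** We claim that for some $N\geq 0$
$$x^Nu\in(x_1^{N+1},\dots,x_d^{N+1})M . \tag{4.1}$$
Let $E=H^d_{\mathfrak n}(A)$, which is the injective hull of $K$, with socle generator $\eta=[1/x_1\cdots x_d]$. Top local cohomology is right exact, so $H^d_{\mathfrak n}(M)=M\otimes_AE$. Suppose $u\otimes\eta\ne0$. Since $E$ is an injective cogenerator, some $A$-linear $\psi:M\otimes E\to E$ has $\psi(u\otimes\eta)\ne0$. As $A$ is complete, $\operatorname{Hom}_A(E,E)=A$, so
$$\operatorname{Hom}_A(M\otimes E,E)=\operatorname{Hom}_A(M,\operatorname{Hom}_A(E,E))=\operatorname{Hom}_A(M,A).$$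
Thus there is $g:M\to A$ with $\psi(m\otimes e)=g(m)e$. Now $g(u)\eta\neq0$ while $\mathfrak n\eta=0$, so $g(u)$ is a unit, $g$ is surjective, and $M$ has a free summand: a contradiction. So $u\otimes\eta=0$. On the other hand $H^d_{\mathfrak n}(M)=\varinjlim_n M/(x_1^n,\dots,x_d^n)M$ with transition maps multiplication by $x$, and $u\otimes\eta$ is the class of $u$ at stage $n=1$. That this class dies at stage $N+1$ is (4.1).

**Step 2: Frobenius turns one relation into relations at all $q$.** Choose elements of $\widehat R$ that form a basis of $\widehat R\otimes_A\operatorname{Frac}A$, let $F\subset\widehat R$ be the free $A$-module that they span, and clear denominators: there is $0\ne a\in A$ with $a\widehat R\subset F$. Write (4.1) as $x^Nu=\sum_ix_i^{N+1}r_i$, take $q$-th powers in the ring $\widehat R$, and multiply by $a$: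
$$x^{Nq}(au^q)=\sum_ix_i^{(N+1)q}(ar_i^q),\qquad au^q,\;ar_i^q\in F .$$

**Step 3: cancel the monomial.** If $g\in A$ and $x^{Nq}g\in(x_1^{(N+1)q},\dots,x_d^{(N+1)q})A$, then every monomial in $x^{Nq}g$ has some exponent at least $(N+1)q$, so every monomial in $g$ has some exponent at least $q$, and $g\in(x_1^q,\dots,x_d^q)A$. Apply this to the coordinates of $au^q$ in the free module $F$:
$$au^q\in(x_1^q,\dots,x_d^q)F\subset(Q\widehat R)^{[q]}\qquad\text{for all }q .$$
By Step 4 of Section 3, $a\in\widehat R^\circ$. So $u\in(Q\widehat R)^*$.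

**Step 4: lengths.** By (3.1), $\ell(R/Q^*)\le\ell_A(\widehat R/(M+\mathfrak n\widehat R))=\ell_A(A^f/\mathfrak nA^f)=f$. And $e_0(Q)=\operatorname{rank}_A\widehat R=f+\operatorname{rank}_AM$. $\square$

Since $e_1(\widehat R)=e_1(M)$, Lemma 1 gives the inequality that governs the rest of the talk:
$$\Delta(Q)=\operatorname{rank}_AM+e_1(M)+\bigl(f-\ell(R/Q^*)\bigr)\;\ge\;\operatorname{rank}_AM+e_1(M). \tag{4.2}$$

## 5. Cohen–Macaulay rings: Theorem B (i) and (iii)

**Lemma 2.** If $R$ is Cohen–Macaulay and one parameter ideal $Q=(x_1,\dots,x_d)$ is tightly closed, then all are.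

**Step 1: monomial colon ideals.** Let $T=\mathbb F_p[X_1,\dots,X_d]_{(X_1,\dots,X_d)}$ and $T\to R$, $X_i\mapsto x_i$; this is a local homomorphism. The Koszul complex on $X_1,\dots,X_d$ resolves $\mathbb F_p$ over $T$, so $\operatorname{Tor}^T_1(\mathbb F_p,R)=H_1(x_1,\dots,x_d;R)=0$, because $x_1,\dots,x_d$ is a regular sequence. By the local criterion, $R$ is flat over $T$, so colons of finitely generated ideals of $T$ extend to $R$. In $T$ they can be read off from exponents. A monomial outside $(X_1^N,\dots,X_d^N)$ that is carried into this ideal by every $X_i$ has all exponents equal to $N-1$. And $X_1^{a_1}\cdots X_d^{a_d}\,(X_1\cdots X_d)^{(N-1)q}\in(X_1^{Nq},\dots,X_d^{Nq})$ iff some $a_i\ge q$. With $x=x_1\cdots x_d$ and $Q_N=(x_1^N,\dots,x_d^N)$ this gives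
$$Q_N:Q=Q_N+x^{N-1}R,\qquad Q_N^{[q]}:x^{(N-1)q}=Q^{[q]}. \tag{5.1}$$

**Step 2: each $Q_N$ is tightly closed.** If not, $Q_N^*/Q_N$ is a nonzero module of finite length, so there is $u\in Q_N^*\setminus Q_N$ with $\mathfrak mu\subset Q_N$. By (5.1), $u\in Q_N:Q=Q_N+x^{N-1}R$, and after subtracting an element of $Q_N$ we may assume $u=x^{N-1}w$. From $c\,x^{(N-1)q}w^q\in Q_N^{[q]}$ for $q\gg0$, with $c\in R^\circ$, (5.1) gives $cw^q\in Q^{[q]}$. So $w\in Q^*=Q$, and $u\in x^{N-1}Q\subset Q_N$: a contradiction.

**Step 3: comparing $Q_N$ with any parameter ideal.** Let $Q'=(y_1,\dots,y_d)$ be a parameter ideal. Take $N$ with $Q_N\subset Q'$, write $x_i^N=\sum_jD_{ij}y_j$, and put $\delta=\det D$. By Cramer's rule $\delta Q'\subset Q_N$. We claim $Q_N:\delta=Q'$, that is, multiplication by $\delta$ is an injective map $R/Q'\to R/Q_N$. The surjection $R/Q_N\to R/Q'$ lifts to a map of Koszul resolutions given in degree $1$ by $D$ and in degree $d$ by $\det D=\delta$. Applying $\operatorname{Hom}_R(-,R)$, the induced map $\operatorname{Ext}^d_R(R/Q',R)\to\operatorname{Ext}^d_R(R/Q_N,R)$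 becomes multiplication by $\delta$ from $R/Q'$ to $R/Q_N$. Its kernel is a quotient of $\operatorname{Ext}^{d-1}_R(Q'/Q_N,R)$, which is $0$ because $Q'/Q_N$ has finite length and $\operatorname{depth}R=d$. This proves the claim.

If $u\in Q'^*$, then $\delta u\in Q_N^*$: from $cu^q\in Q'^{[q]}$ we get $c\,\delta^qu^q\in\delta^qQ'^{[q]}\subset Q_N^{[q]}$. So $\delta u\in Q_N$ by Step 2, and $u\in Q_N:\delta=Q'$. $\square$

**Proof of Theorem B (i).** The inequality is Lemma 1. If equality holds for one $Q$, then $\operatorname{rank}_AM=0$, and $M=0$ because $M$ is torsion-free. So $\widehat R$ is free over $A$; hence $x_1,\dots,x_d$ is a regular sequence on it, and $R$ is Cohen–Macaulay. Then $\ell(R/Q)=e_0(Q)=\ell(R/Q^*)$, so $Q=Q^*$, and $R$ is $F$-rational by Lemma 2.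

Conversely, let $R$ be $F$-rational and let $Q$ be any parameter ideal. Always $e_0(Q)\le\ell(R/Q)$, since the rank of $\widehat R$ over $A$ is at most its number of generators $\ell(\widehat R/\mathfrak n\widehat R)$. So
$$\ell(R/Q)=\ell(R/Q^*)\le e_0(Q)\le\ell(R/Q),$$
and equality holds for all $Q$. $\square$

In particular, by the first half of this argument, an $F$-rational $R$ of this kind is Cohen–Macaulay.

**Proof of Theorem B (iii).** By (2.2), $\Delta(Q)=\ell(Q^*/Q)\ge0$, with equality iff $Q=Q^*$, and by Lemma 2 this holds for one $Q$ iff it holds for all, iff $R$ is $F$-rational. A ring of dimension $d\le2$ with $(S_2)$ is Cohen–Macaulay. $\square$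

## 6. Serre's condition bounds the rank: Theorem B (ii)

**Step 1: depth over $A$.** The aim is to transfer $(S_k)$ from $\widehat R$ to the $A$-module $\widehat R$. Let $P$ be a prime of $\widehat R$ over $\mathfrak p\subset A$. As $\widehat R$ is equidimensional and catenary, and $\widehat R/P$ is integral over $A/\mathfrak p$,
$$\operatorname{ht}P=d-\dim\widehat R/P=d-\dim A/\mathfrak p=\operatorname{ht}\mathfrak p. \tag{6.1}$$
The depth of $\widehat R_{\mathfrak p}$ over $A_{\mathfrak p}$ is the grade of $\mathfrak p\widehat R_{\mathfrak p}$ on $\widehat R_{\mathfrak p}$, which equals $\min\{\operatorname{depth}\widehat R_P:P\cap A=\mathfrak p\}$ (Bruns–Herzog, Prop. 1.2.10(a)). Since $\widehat R$ is $(S_k)$ by Section 3,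
$$\operatorname{depth}_{A_{\mathfrak p}}\widehat R_{\mathfrak p}\ge\min(k,\operatorname{ht}\mathfrak p)\qquad\text{for all primes }\mathfrak p\text{ of }A. \tag{6.2}$$

**Step 2: the syzygy theorem.** The summand $M$ inherits (6.2), so $M$ is a $k$-th syzygy over the regular local ring $A$ (Evans–Griffith, *Syzygies*, Thm. 3.8). If $R$ is not Cohen–Macaulay, then $\widehat R$ is not free over $A$, so $M\ne0$; having no free summand, $M$ is not free. The Evans–Griffith syzygy theorem (*The syzygy problem*, Ann. of Math. 114 (1981)), which applies because $A$ contains a field, says that a nonfree $k$-th syzygy has rank at least $k$. So $\operatorname{rank}_AM\ge k$, and Lemma 1 gives $e_0(Q)-\ell(R/Q^*)\ge k$. (For $k=2$ this is elementary: $M$ is reflexive, and rank-one reflexive modules over the UFD $A$ are free.) The equality claim for $k=d-1$ is read off from Theorem A, where $e_0(Q)-\ell(R/Q^*)=d-1$. $\square$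

A sensible plan for the Question is now to bound $-e_1(M)$ by $\operatorname{rank}_AM$ in (4.2). In Section 1, $M\cong\mathfrak n$ has rank $1$ and $e_1=-1$. Let us compute a family of modules that contains this one.

## 7. The modules $M_s=A^d/A(x_1^s,\dots,x_d^s)$

Let $A$ be $k[[x_1,\dots,x_d]]$ or $k[x_1,\dots,x_d]$ with $d\ge2$, $\mathfrak n=(x_1,\dots,x_d)$, $s\ge1$, $v=(x_1^s,\dots,x_d^s)\in A^d$, and $M_s=A^d/Av$. For $d=2$, $s=1$ the map $(w_1,w_2)\mapsto x_2w_1-x_1w_2$ identifies $M_1$ with $\mathfrak n$.

**Hilbert coefficients.** We have $av\in\mathfrak n^{n+1}A^d$ iff $a\in\mathfrak n^{n+1-s}$, so for $n\ge s$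
$$\ell(M_s/\mathfrak n^{n+1}M_s)=d\binom{n+d}d-\ell(A/\mathfrak n^{n+1-s})=d\binom{n+d}d-\binom{n+d-s}d .$$
To expand the last binomial, note that it is the coefficient of $t^n$ in $t^s(1-t)^{-d-1}$. Writing $t^s=(1-(1-t))^s$,
$$t^s(1-t)^{-d-1}=\sum_{i=0}^s(-1)^i\binom si(1-t)^{i-d-1}.$$
For $i>d$ the term is a polynomial of degree $i-d-1<s\le n$ and contributes nothing to $t^n$; for $i\le d$ the coefficient of $t^n$ in $(1-t)^{i-d-1}$ is $\binom{n+d-i}{d-i}$. So $\binom{n+d-s}d=\sum_{i=0}^d(-1)^i\binom si\binom{n+d-i}{d-i}$ for $n\ge s$. Therefore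
$$e_0(M_s)=d-1,\quad e_1(M_s)=-s;\qquad e_0(A\oplus M_s)=d,\quad e_1(A\oplus M_s)=-s. \tag{7.1}$$

**No free summand over $k[[x_1,\dots,x_d]]$.** A surjection $M_s\to A$ is a row $(a_i)\in A^d$ with $\sum a_ix_i^s=0$ and some $a_i$ a unit. Then $x_i^s\in(x_j^s:j\ne i)$, which is absurd. So
$$M_s\text{ has no free direct summand over }k[[x_1,\dots,x_d]]. \tag{7.2}$$

**Homological data.** The sequence $0\to A\xrightarrow{\,v\,}A^d\to M_s\to0$ is a minimal free resolution (over the polynomial ring, minimal after localizing at $\mathfrak n$). Hence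
$$\operatorname{Ext}^1_A(M_s,A)=A/(x_1^s,\dots,x_d^s),\qquad\operatorname{pd}M_s=1,\qquad\operatorname{depth}M_s=d-1\ \text{ (at }\mathfrak n), \tag{7.3}$$
the depth by Auslander–Buchsbaum. If $\mathfrak p\ne\mathfrak n$ is a prime of $k[[x_1,\dots,x_d]]$, some $x_i$ is a unit in $A_{\mathfrak p}$, so $v$ has a unit entry and $(M_s)_{\mathfrak p}$ is free.

For $M=M_s$ the right side of (4.2) is $d-1-s$. With $s=1$ it is $d-2\ge0$, and the plan has room to spare. With $s$ large it is as negative as we like, although the rank and the depth have not moved. So the plan stops exactly here: for modules with good depth, $-e_1$ is not bounded by the rank. Two things remain to be seen. There is a hypothesis that forces $s=1$, where the plan does work (Section 8). And one must decide whether $A\oplus M_s$ can be a reduced ring (Section 9).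

## 8. When $Q$ annihilates $H^{d-1}_{\mathfrak m}(R)$: Theorem C

We use the setup of Section 3. Local cohomology of $R$ and $\widehat R$ over the maximal ideals agrees with $H^i_{\mathfrak n}(\widehat R)$, with the same lengths.

**Step 1: the equivalence for $d=3$.** The aim is to match $(S_2)$ with the cohomological hypotheses. Suppose $R$ is $(S_2)$. By (6.2), $\operatorname{depth}\widehat R\ge2$, so $H^0=H^1=0$. For $\mathfrak p\ne\mathfrak n$ we have $\operatorname{ht}\mathfrak p\le2$, so $\widehat R_{\mathfrak p}$ has depth $\operatorname{ht}\mathfrak p$ over the regular ring $A_{\mathfrak p}$ and is free by Auslander–Buchsbaum. So $\operatorname{Ext}^1_A(\widehat R,A)$ is supported at $\mathfrak n$ only and has finite length, and so does its Matlis dual $H^2_{\mathfrak m}(R)$ (local duality over $A$).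

Conversely, let $H^0=H^1=0$ and let $H^2$ have finite length. Then $\operatorname{pd}_A\widehat R\le1$, and $\operatorname{Ext}^1_A(\widehat R,A)_{\mathfrak p}=0$ for $\mathfrak p\ne\mathfrak n$. Dualizing a minimal resolution $0\to A_{\mathfrak p}^b\to A_{\mathfrak p}^a\to\widehat R_{\mathfrak p}\to0$, whose matrix has entries in $\mathfrak pA_{\mathfrak p}$, we see that $A_{\mathfrak p}^a\to A_{\mathfrak p}^b$ is surjective with image in $\mathfrak pA_{\mathfrak p}^b$, so $b=0$ and $\widehat R_{\mathfrak p}$ is free. Let $P\neq\mathfrak m\widehat R$ be a prime of $\widehat R$ over $\mathfrak p$; then $\mathfrak p\ne\mathfrak n$. A regular system of parameters of $A_{\mathfrak p}$ is regular on the free module $\widehat R_{\mathfrak p}$, hence on its localization $\widehat R_P$, so $\operatorname{depth}\widehat R_P\ge\operatorname{ht}\mathfrak p=\operatorname{ht}P$ by (6.1). Together with $\operatorname{depth}\widehat R\ge2$ this says that $\widehat R$ is $(S_2)$. For a prime $P_0$ of $R$ take $P$ minimal over $P_0\widehat R$: by flatness, height and depth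 of $R_{P_0}$ and $\widehat R_P$ agree. So $R$ is $(S_2)$.

**Step 2: the annihilation hypothesis determines $M$.** Now let $d\ge3$, assume the hypotheses on local cohomology, and let $QH=0$. Then $\operatorname{depth}_A\widehat R\ge d-1$, so $\operatorname{pd}_AM\le1$. By local duality $N:=\operatorname{Ext}^1_A(\widehat R,A)=\operatorname{Ext}^1_A(M,A)$ is the Matlis dual of $H$. Since $\mathfrak nH=0$ and $\ell(H)=h$, we have $N\cong K^h$. Let
$$0\to A^b\xrightarrow{\ \alpha\ }A^a\to M\to0$$
be a minimal resolution. Dualizing, $A^a\xrightarrow{\alpha^T}A^b\to N\to0$ is exact, and $\alpha^T$ has entries in $\mathfrak n$. So $b=h$ is the number of generators of $N$, and $\operatorname{im}\alpha^T\subset\mathfrak nA^h$. Both $A^h/\operatorname{im}\alpha^T\cong N$ and $A^h/\mathfrak nA^h$ have length $h$, so $\operatorname{im}\alpha^T=\mathfrak nA^h$.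

The module $\mathfrak nA^h$ is minimally generated by the $dh$ elements $x_j\epsilon_i$, where $\epsilon_1,\dots,\epsilon_h$ is the standard basis. Lift $\alpha^T:A^a\to\mathfrak nA^h$ through the minimal cover $A^{dh}\to\mathfrak nA^h$; the lift $A^a\to A^{dh}$ is surjective by Nakayama, so it splits with free kernel. In a suitable basis of $A^a$, the first $dh$ basis vectors map to the $x_j\epsilon_i$ and the other $a-dh$ map to $0$. A basis vector of the dual module $(A^a)^*$ that $\alpha^T$ kills is a surjective functional $A^a\to A$ that vanishes on $\operatorname{im}\alpha$; it induces a surjection $M\to A$, and $M$ would have a free summand. So $a=dh$, and transposing back,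
$$M\cong\bigl(A^d/A(x_1,\dots,x_d)\bigr)^{\oplus h}=M_1^{\oplus h}.$$

**Step 3: the inequality.** By (7.1) with $s=1$, $\operatorname{rank}M=(d-1)h$ and $e_1(M)=-h$. So (4.2) reads
$$\Delta(Q)=(d-2)h+\bigl(f-\ell(R/Q^*)\bigr)\ge(d-2)h\ge0 .$$
If $\Delta(Q)=0$, then $h=0$ because $d\ge3$, so $R$ is Cohen–Macaulay, and Theorem B (iii) shows that it is $F$-rational. Conversely, an $F$-rational $R$ is Cohen–Macaulay by Section 5, and $\Delta(Q)=\ell(Q^*/Q)=0$ by (2.2). For $d=3$ and $R$ satisfying $(S_2)$, Step 1 gives finite length of $H^2_{\mathfrak m}(R)$, so its annihilator is $\mathfrak m$-primary or the unit ideal, and any $Q$ inside it satisfies $QH=0$. $\square$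

## 9. The ring $A\oplus M_s$ inside $k[[\theta,x_2,\dots,x_d]]$: Theorem A

Let $k$ have characteristic $p$, $d\ge3$, $A=k[[x_1,\dots,x_d]]$. If some reduced, equidimensional, complete local ring with residue field $k$ is $A\oplus M_s$ as an $A$-module, then (7.2) and Lemma 1 give $\ell(R/Q^*)\le1$ for $Q=\mathfrak nR$, and (2.1) gives equality. So $\Delta(Q)=d-1-s$ is automatic. All that is missing is a multiplication on $A\oplus M_s$.

The cheapest multiplication makes $M_s$ an ideal of square zero, but then the ring is not reduced. To get a domain, we place $M_s$ inside one. Since $M_s$ has rank $d-1$, we use a domain that is free of rank $d$ over $A$. Let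
$$B=k[[\theta,x_2,\dots,x_d]]\supset A,\quad x_1=\theta^d,\qquad B=A\oplus B',\qquad B'=\bigoplus_{i=1}^{d-1}A\theta^i .$$

**Step 1: embed $M_s$ in $B'$.** Define
$$\varphi:A^d\to B',\qquad\varphi(w)=\sum_{i=1}^{d-1}(x_d^sw_i-x_i^sw_d)\,\theta^i,\qquad M'=\operatorname{im}\varphi .$$
If $\varphi(w)=0$, then $x_d^sw_1=x_1^sw_d$, so $w_d=x_d^st$ for some $t\in A$, and then $x_d^sw_i=x_i^sx_d^st$ gives $w_i=x_i^st$ for all $i$. Conversely $\varphi(v)=0$. So $\ker\varphi=Av$ and $M'\cong M_s$. Since $\varphi(\epsilon_i)=x_d^s\theta^i$ for the standard basis vectors with $i<d$,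
$$x_d^sB'\subset M'\subset B' . \tag{9.1}$$

Is $A\oplus M'$ a ring? Not in general. Take $d=3$, $s=1$, and write $x,y,z$ for $x_1,x_2,x_3$. Then $M'$ is generated by $z\theta$, $z\theta^2$, $x\theta+y\theta^2$, and
$$(x\theta+y\theta^2)^2=2x^2y+xy^2\theta+x^2\theta^2 .$$
If $xy^2\theta+x^2\theta^2$ were in $M'$, then $(xy^2,x^2)\in A(x,y)+zA^2$, and taking the determinant with $(x,y)$ we would get $xy^3-x^3\in zA$, which is false.

**Step 2: scale until the product closes.** The isomorphism class of $M'$ does not change if we multiply it by a nonzero element of $A$, but products get multiplied twice. Put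
$$W=x_d^sM'\cong M_s,\qquad R=A\oplus W\subset B .$$
By (9.1),
$$x_d^{2s}B'\subset W\subset x_d^sB', \tag{9.2}$$
and therefore
$$W\cdot W\subset x_d^{2s}B=x_d^{2s}A\oplus x_d^{2s}B'\subset A\oplus W=R .$$
So $R$ is a ring. It is generated over $A$ by $x_d^{2s}\theta^i$ ($1\le i\le d-1$) and $x_d^s\sum_{i<d}x_i^s\theta^i$. For $d=3$, $x_1=\theta^3$, $x_2=y$, $x_3=z$ the last generator is $z^s(\theta^{3s+1}+y^s\theta^2)$; $s=3$ and $s=2$ give the two rings listed in Theorem A.

**Step 3: $R$ is a complete local domain of dimension $d$ with residue field $k$.** $R\subset B$ is a domain, finite over $A$, so Noetherian of dimension $d$. As $B$ is local and integral over $R$, $R$ is local; being finite over the complete ring $A$, it is complete, hence excellent. Since $W\subset x_dB\subset\mathfrak m_B$, we get $\mathfrak m_R=\mathfrak m_B\cap R=\mathfrak n\oplus W$, with residue field $k$. So lengths over $R$ and $A$ coincide, and $Q=(x_1,\dots,x_d)R=\mathfrak nR$ is a parameter ideal.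

**Step 4: depth.** By (7.3), $\operatorname{depth}R=\operatorname{depth}_A(A\oplus M_s)=d-1$. Let $P\ne\mathfrak m_R$ be a prime and $\mathfrak p=P\cap A$; then $\mathfrak p\ne\mathfrak n$ by integrality. As $R$ is a complete local domain integral over $A$, $\operatorname{ht}P=d-\dim R/P=d-\dim A/\mathfrak p=\operatorname{ht}\mathfrak p$. By Section 7, $R_{\mathfrak p}$ is free over $A_{\mathfrak p}$, so a regular system of parameters of $A_{\mathfrak p}$ is regular on $R_{\mathfrak p}$ and on its localization $R_P$. Hence $R_P$ is Cohen–Macaulay. So $R$ is Cohen–Macaulay on the punctured spectrum and satisfies $(S_{d-1})$, and it is not Cohen–Macaulay. By Section 5 it is not $F$-rational.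

**Step 5: Hilbert coefficients.** $Q^{n+1}=\mathfrak n^{n+1}R$ and $R\cong A\oplus M_s$, so $e_0(Q)=d$ and $e_1(Q)=-s$ by (7.1).

**Step 6: tight closure.** Lemma 1 already gives $\ell(R/Q^*)=1$; here is the direct check. Put $c=x_d^{2s}\ne0$. By (9.2), $cB\subset R$. Let $w\in W$; by (9.2), $w=x_db$ with $b\in B$. Then for all $q$
$$cw^q=x_d^q\,(cb^q)\in x_d^qR\subset Q^{[q]} .$$
So $W\subset Q^*$ and $\mathfrak m_R=\mathfrak n\oplus W\subset Q^*$; by (2.1), $Q^*=\mathfrak m_R$. Hence
$$\Delta(Q)=d-1+(-s)=d-1-s .$$
For $s\ge d$ this is negative, and for $s=d-1$ it is zero while $R$ is not $F$-rational.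

**Step 7: another parameter ideal of the same ring.** Let $Q'=(x_1^s,\dots,x_d^s)R$. By (7.3) and local duality over $A$, $H^i_{\mathfrak m}(R)=0$ for $i<d-1$, and $H^{d-1}_{\mathfrak m}(R)$ is the Matlis dual of $A/(x_1^s,\dots,x_d^s)$. It has length $s^d$ and is annihilated by $Q'$. Theorem C applies to $Q'$ and gives $\Delta(Q')\ge(d-2)s^d>0$. For $s=d-1$ the one ring $R$ has $\Delta(Q)=0<\Delta(Q')$. $\square$

So both parts of the Question have a negative answer for every $p$ and every $d\ge3$. The rings of this section are far from normal: $R$ and $B$ have the same fraction field, because $x_d^{2s}B\subset R$. The next section shows that normality does not save the statement.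

## 10. Cones over triple covers of $\mathbb P^2$: Theorem D

Let $k$ be algebraically closed of characteristic $p$, and now let $A=k[x,y,z]$, $\mathfrak n=(x,y,z)$, and $t\ge1$ an integer. The plan is to build a normal graded ring that is $A\oplus M_s$ up to a shift, as the section ring of a surface $D$ that is finite over $\mathbb P^2$.

**Step 1: a projective bundle.** The aim is to encode $M_s$ as a vector bundle. Define $G$ on $\mathbb P^2$ by
$$0\to\mathcal O(-s)\xrightarrow{(x^s,y^s,z^s)}\mathcal O^3\to G\to0 . \tag{10.1}$$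
The three forms have no common zero, so $G$ is a bundle of rank $2$, with $\det G=\mathcal O(s)$. Let $P\subset\mathbb P^2\times\mathbb P^2$ be defined by $x^sw_1+y^sw_2+z^sw_3=0$, with first projection $\pi:P\to\mathbb P^2$. Since $\operatorname{Sym}G=\mathcal O[w_1,w_2,w_3]/(x^sw_1+y^sw_2+z^sw_3)$, we have $P=\mathbb P(G)$, $\mathcal O_P(1)=\mathcal O(0,1)|_P$, and $\pi_*\mathcal O_P(1)=G$. Locally over $\mathbb P^2$ one of the $w_i$ can be eliminated, so $P$ is a $\mathbb P^1$-bundle, hence a smooth irreducible threefold; each fiber of $\pi$ is a line in the $w$-plane.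

**Step 2: a surface $D\subset P$ finite over $\mathbb P^2$.** Let $D$ be a general member of the linear system on $P$ cut out by forms of bidegree $(t,3)$. These forms embed $\mathbb P^2\times\mathbb P^2$, hence $P$, in a projective space. So $D$ is smooth by Bertini (Hartshorne II.8.18) and connected as the support of an ample divisor (III.7.9), hence integral.

The surface $D$ contains no fiber of $\pi$. On a fiber, choose a form of degree $t$ in $x,y,z$ that does not vanish at the base point and multiply it by cubics in $w$: the system restricts onto $H^0(\mathbb P^1,\mathcal O(3))$, so containing a given fiber is $4$ independent conditions. The pairs (member, fiber contained in it) form a closed set, and the fibers form a $2$-dimensional family, so the members that contain some fiber form a closed set of codimension at least $2$. So a general $D$ meets every fiber in finitely many points, and $\pi|_D:D\to\mathbb P^2$, being projective with finite fibers, is finite. Each fiber is met, since a cubic form has a zero on $\mathbb P^1$.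

**Step 3: compute $\pi_*\mathcal O_D$.** Apply $\pi_*$ to
$$0\to\mathcal O_P(-3)\otimes\pi^*\mathcal O(-t)\to\mathcal O_P\to\mathcal O_D\to0 .$$
Here $\pi_*\mathcal O_P=\mathcal O$, $R^1\pi_*\mathcal O_P=0$, $\pi_*\mathcal O_P(-3)=0$, and $R^1\pi_*\mathcal O_P(-3)\cong G^\vee\otimes(\det G)^{-1}$ (Hartshorne III, Ex. 8.4). As $G$ has rank $2$, $G^\vee\cong G\otimes(\det G)^{-1}=G(-s)$, so $R^1\pi_*\mathcal O_P(-3)\cong G(-2s)$. With the projection formula we obtain
$$0\to\mathcal O\to\pi_*\mathcal O_D\to G(-2s-t)\to0 . \tag{10.2}$$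

**Step 4: the sequence (10.2) splits.** Its class lies in $\operatorname{Ext}^1(G(-2s-t),\mathcal O)=H^1(G^\vee(2s+t))=H^1(G(s+t))$. Twist (10.1) by $s+t$: since $H^1(\mathcal O(s+t))=0$, the group $H^1(G(s+t))$ embeds in $H^2(\mathcal O(t))$, which is $0$ because $t\ge1$. So $\pi_*\mathcal O_D\cong\mathcal O\oplus G(-2s-t)$.

**Step 5: the section ring.** Let $\mathcal L=\pi^*\mathcal O(1)|_D$, which is ample because $\pi|_D$ is finite, and let
$$S=\bigoplus_{n\in\mathbb Z}H^0(D,\mathcal L^n)=\bigoplus_nH^0\bigl(\mathbb P^2,(\pi_*\mathcal O_D)(n)\bigr)=A\oplus\bigoplus_nH^0\bigl(\mathbb P^2,G(n-2s-t)\bigr).$$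
Since $H^1(\mathbb P^2,\mathcal O(n))=0$ for all $n$, (10.1) gives $\bigoplus_nH^0(G(n))=A^3/A(x^s,y^s,z^s)=M_s$. So
$$S\cong A\oplus M_s(-2s-t)\qquad\text{as graded }A\text{-modules.} \tag{10.3}$$
In particular $S$ is finite over $A$, $S_n=0$ for $n<0$, and $S_0=k$.

**Step 6: $S$ is a normal domain with a singularity at most at $S_+$.** Let $U=\operatorname{Spec}_D\bigoplus_{n\in\mathbb Z}\mathcal L^n$, a $\mathbb G_m$-bundle over $D$. It is smooth and integral because $D$ is, and $S=\Gamma(U,\mathcal O_U)$. So $S$ is an intersection of normal local domains inside the function field of $U$, hence a normal domain. For $g\in\{x,y,z\}$, let $D_g\subset D$ be the open set where the section $g$ of $\mathcal L$ does not vanish; it is affine because $\pi|_D$ is finite. A section of $\mathcal L^n$ over $D_g$ extends to $D$ after multiplication by a power of $g$, so $\bigoplus_nH^0(D_g,\mathcal L^n)=S_g$, and the part of $U$ over $D_g$ is $\operatorname{Spec}S_g$. The $D_g$ cover $D$, so $U=\operatorname{Spec}S\setminus V(x,y,z)$. The ring $S/\mathfrak nS$ is a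 finite-dimensional nonnegatively graded $k$-algebra with degree-zero part $k$, so its only prime is the image of $S_+$, that is, $V(x,y,z)=\{S_+\}$.

**Step 7: the local ring.** Let $R=S_{S_+}$ and $Q=(x,y,z)R$. It is a normal local domain, essentially of finite type over $k$, hence excellent; normal implies $(S_2)$. Its dimension is $3$, because $S$ is a finitely generated domain that is finite over $A\subset S$ and $S_+$ is a maximal ideal. Its punctured spectrum is regular by Step 6. Since $S_+$ is the only prime of $S$ over $\mathfrak n$, $R=S\otimes_AA_{\mathfrak n}$. By (10.3) and (7.3) its depth is $2$, so it is not Cohen–Macaulay; in particular it is not regular, and its singularity is isolated.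

**Step 8: the invariants.** $S/\mathfrak n^{n+1}S$ is supported at $S_+$ only, so $R/Q^{n+1}\cong S/\mathfrak n^{n+1}S$. The residue field is $k$, and (7.1) with $d=3$ gives $e_0(Q)=3$, $e_1(Q)=-s$. In the setup of Section 3 take $K=k$; then the power series ring there is $\widehat A=k[[x,y,z]]$, and $\widehat R=S\otimes_A\widehat A=\widehat A\oplus\widehat{M_s}$, where $\widehat{M_s}$ is the module $M_s$ over $\widehat A$ and has no free summand by (7.2). So $f=1$ and $\ell(R/Q^*)\le1$ by Lemma 1. By (2.1), $\ell(R/Q^*)=1$, and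
$$\Delta(Q)=3-1-s=2-s .\qquad\square$$

Thus, already among normal isolated singularities of dimension $3$, $\Delta(Q)<0$ occurs for $s\ge3$. For $s=2$ we get $\Delta(Q)=0$ for a ring that is not Cohen–Macaulay and hence, by Section 5, not $F$-rational.
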